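\title{Quasi-isometry invariance of homological filling functions over normed rings}

\begin{abstract}
Let $R$ be a nonzero normed ring. We prove that quasi-isometric groups of type $\mathrm{FP}_n(R)$ have equivalent homological filling functions $\mathrm{FV}^n_R$, as conjectured by Bader, Kropholler and Vankov. More generally, a finitely generated quasi-retract $G$ of a group $H$ of type $\mathrm{FP}_n(R)$ is of type $\mathrm{FP}_n(R)$, and its filling function is bounded by that of $H$ up to constants and a linear term, also with coefficients in a normed module. The proof builds $R$-linear chain maps and homotopies along a quasi-isometry. They are not equivariant, but they take only finitely many values up to translation, and this makes them bounded whatever the norm on $R$ is.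
\end{abstract}

\section{Introduction}\label{sec:intro}

A filling function records how large a chain must be in order to bound a cycle of given size. For a group it is defined from a free resolution, and the size of a chain is measured by a norm on the coefficient ring. We show that, for every such norm, the filling function depends only on the large-scale geometry of the group.

\subsection*{Filling functions}
A \emph{normed ring} is an associative unital ring $R$ with a function $|\cdot|\colon R\to\mathbb{R}_{\ge0}$ such that $|r|=0$ if and only if $r=0$, $|-r|=|r|$, $|r+s|\le|r|+|s|$ and $|rs|\le|r|\,|s|$. Throughout, $R$ is a normed ring with $1\ne0$. Examples are $\mathbb{Z}$ and $\mathbb{R}$ with the absolute value, and any ring with the \emph{discrete norm}, given by $|r|=1$ for all $r\neq0$.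

Modules are left modules unless stated otherwise. In the group ring $R\Gamma$ the elements of $R$ commute with the elements of $\Gamma$, so $\Gamma$ acts $R$-linearly on every $R\Gamma$-module. A free $R\Gamma$-module $F=\bigoplus_{x\in X}R\Gamma x$ with a chosen basis $X$ is called \emph{based}. It is a free $R$-module with basis $\Gamma X=\{\gamma x\}$, and it carries the $\ell^1$-norm $\|\sum a_{\gamma x}\gamma x\|=\sum|a_{\gamma x}|$. The norm axioms give, for $y,y'\in F$, $a\in R$ and $\gamma\in\Gamma$,
\begin{equation}\label{eq:norm}
\|y+y'\|\le\|y\|+\|y'\|,\qquad \|ay\|\le|a|\,\|y\|,\qquad \|\gamma y\|=\|y\|.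
\end{equation}
For the discrete norm, $\|y\|$ is the number of basis elements $\gamma x$ that occur in $y$.

Let $n\ge1$. A group $\Gamma$ is \emph{of type $\mathrm{FP}_n(R)$} if the trivial $R\Gamma$-module $R$ has a resolution, that is, an exact sequence
\[
\cdots\to F_1\xrightarrow{\partial_1}F_0\xrightarrow{\partial_0}R\to0,
\]
by free $R\Gamma$-modules with $F_i$ finitely generated for $i\le n$. Fix finite bases of $F_0,\dots,F_n$. For a cycle $z\in\ker\partial_{n-1}\subseteq F_{n-1}$ put $\|z\|_{\mathrm{fill}}=\inf\{\|c\|:c\in F_n,\ \partial_nc=z\}$, which is finite by exactness. The \emph{$n$-th homological filling function} is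
\[
\mathrm{FV}^n_{R,\Gamma}(k)=\sup\{\|z\|_{\mathrm{fill}}:z\in\ker\partial_{n-1},\ \|z\|\le k\}\in[0,\infty]\qquad(k\ge0).
\]
It is nondecreasing. The geometric model is a group $\Gamma$ acting on a contractible CW complex, freely permuting the cells, with finitely many orbits of cells in dimensions at most $n$: the cellular chains with coefficients in $R$ form a resolution as above, based by one oriented cell from each orbit.

For $p,q\colon\mathbb{R}_{\ge0}\to[0,\infty]$ write $p\preccurlyeq q$ if there is $C>0$ with $p(k)\le C\,q(Ck+C)+Ck+C$ for all $k$, and $p\approx q$ if $p\preccurlyeq q$ and $q\preccurlyeq p$. It is known that, up to $\approx$, the function $\mathrm{FV}^n_{R,\Gamma}$ does not depend on the resolution and the bases. We do not use this; it is the case $G=H$ of Theorem~\ref{thm:qi}.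

\subsection*{Coarse geometry}
A group of type $\mathrm{FP}_n(R)$ with $n\ge1$ is finitely generated (Lemma~\ref{lem:fg}). A finite generating set defines the word length $\ell$ and the left-invariant word metric $d(\gamma,\gamma')=\ell(\gamma^{-1}\gamma')$, whose balls are finite; another finite generating set changes $d$ by at most a bounded factor. A map $f\colon G\to H$ between finitely generated groups is \emph{coarsely Lipschitz} if there are constants $\lambda\ge1$, $\mu\ge0$ with $d(f(\gamma),f(\gamma'))\le\lambda\,d(\gamma,\gamma')+\mu$ for all $\gamma,\gamma'$. It is a \emph{quasi-isometry} if moreover, for suitable $\lambda,\mu$, one has $d(f(\gamma),f(\gamma'))\ge\lambda^{-1}d(\gamma,\gamma')-\mu$ and every point of $H$ lies within distance $\mu$ of $f(G)$. We call $G$ a \emph{quasi-retract} of $H$ if there are coarsely Lipschitz maps $f\colon G\to H$ and $g\colon H\to G$ with $\sup_\gamma d(gf(\gamma),\gamma)<\infty$. For instance, $G$ is a quasi-retract of $G\times K$ for every finitely generated $K$, and quasi-isometric groups are quasi-retracts of each other (Lemma~\ref{lem:coarse}).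

\subsection*{The conjecture and the results}
The following conjecture is posed in \cite{Weis} as open for general normed coefficient rings.

\medskip
\noindent\textbf{Conjecture} (Bader--Kropholler--Vankov)\textbf{.} \emph{Let $R$ be a nonzero normed ring and $n\ge2$. If $G$ and $H$ are quasi-isometric groups of type $\mathrm{FP}_n(R)$, then $\mathrm{FV}^n_{R,G}\approx\mathrm{FV}^n_{R,H}$.}
\medskip

In the geometric model one expects a quasi-isometry to carry each cell to a chain of bounded size nearby, so that a cycle can be pushed to $H$, filled there, and the filling pulled back at bounded cost. The conjecture is true, and the argument also covers $n=1$.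

\begin{theorem}\label{thm:qi}
Let $R$ be a nonzero normed ring, $n\ge1$, and let $G,H$ be quasi-isometric finitely generated groups of type $\mathrm{FP}_n(R)$. For any choice of resolutions and bases there are constants $A,B,D$ with
\begin{equation}\label{eq:main}
\mathrm{FV}^n_{R,G}(k)\le A\,\mathrm{FV}^n_{R,H}(Bk)+Dk\qquad(k\ge0),
\end{equation}
and symmetrically. Hence $\mathrm{FV}^n_{R,G}\approx\mathrm{FV}^n_{R,H}$.
\end{theorem}

The proof of \eqref{eq:main} uses only half of what a quasi-isometry provides, and it allows other coefficients. A \emph{normed right $R$-module} is a right $R$-module $M$ with a function $|\cdot|\colon M\to\mathbb{R}_{\ge0}$ such that $|m|=0$ if and only if $m=0$, $|-m|=|m|$, $|m+m'|\le|m|+|m'|$ and $|mr|\le|m|\,|r|$. If $F$ is based by $X$, every element of $M\otimes_RF$ is uniquely a finite sum $\sum m_{\gamma x}\otimes\gamma x$, and we give it the norm $\sum|m_{\gamma x}|$. The function $\mathrm{FV}^n_{M,\Gamma}$ is defined as above, with cycles in the kernel of $\mathrm{id}_M\otimes\partial_{n-1}$ on $M\otimes_RF_{n-1}$ and fillings in $M\otimes_RF_n$. For $M=R$ this is $\mathrm{FV}^n_{R,\Gamma}$.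

\begin{theorem}\label{thm:retract}
Let $R$ be a nonzero normed ring, $n\ge1$, let $H$ be a finitely generated group of type $\mathrm{FP}_n(R)$, and let $G$ be a finitely generated group that is a quasi-retract of $H$. Then:
\begin{enumerate}
\item[(1)] $G$ is of type $\mathrm{FP}_n(R)$;
\item[(2)] inequality \eqref{eq:main} holds for constants $A,B,D$ depending on the resolutions and bases;
\item[(3)] the same holds for the filling functions $\mathrm{FV}^n_{M,G}$ and $\mathrm{FV}^n_{M,H}$ with coefficients in any normed right $R$-module $M$.
\end{enumerate}
\end{theorem}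

In particular, if one of two quasi-isometric finitely generated groups is of type $\mathrm{FP}_n(R)$, then so is the other, and their filling functions agree up to $\approx$. The term $Dk$ cannot be dropped in general, not even for a single group with two different resolutions (Example~\ref{ex:linear}).

\section{Filling functions in low degree}\label{sec:low}

We first recall why the word metric is available. This lemma is the only place, apart from the examples, where $1\neq0$ is used.

\begin{lemma}\label{lem:fg}
A group $\Gamma$ of type $\mathrm{FP}_1(R)$ is finitely generated.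
\end{lemma}

\begin{proof}
Let $X_0,X_1$ be finite bases of $F_0,F_1$, and choose $y\in F_0$ with $\partial_0y=1$. Let $\Lambda$ be the subgroup generated by the finitely many $\gamma\in\Gamma$ for which some $\gamma x$ with $x\in X_0$ occurs in $y$ or in an element of $\partial_1(X_1)$. Let $\pi\colon F_0\to R[\Gamma/\Lambda]$ be the $R\Gamma$-linear map with $\pi(x)=\partial_0(x)\Lambda$ for $x\in X_0$. If only group elements of $\Lambda$ occur in $w\in F_0$, then $\pi(w)=\partial_0(w)\Lambda$. Thus $\pi(y)=\Lambda$, and $\pi$ vanishes on $\partial_1(X_1)$, hence on $\operatorname{im}\partial_1=\ker\partial_0$. For $\gamma\in\Gamma$ we have $\gamma y-y\in\ker\partial_0$, so $0=\pi(\gamma y-y)=\gamma\Lambda-\Lambda$. Since $1\ne0$, this forces $\gamma\in\Lambda$.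
\end{proof}

\begin{example}[Degree one]\label{ex:one}
Let $\Gamma$ be generated by a finite set $S$. Begin a resolution with the chains of the Cayley graph: $F_0=R\Gamma v$, $F_1=\bigoplus_{s\in S}R\Gamma e_s$, $\partial_0v=1$, $\partial_1e_s=(s-1)v$. This is exact at $F_0$, because $\ker\partial_0$ is spanned over $R$ by the elements $\gamma v-v$, and $\gamma v-v$ is the boundary of the signed sum of the edges along a path from $1$ to $\gamma$.

We claim that $\|\gamma v-v\|_{\mathrm{fill}}\ge\ell(\gamma)\,|1|$. Let $c=\sum a_{\delta,s}\,\delta e_s$ be a filling and let $0\le\rho<\ell(\gamma)$ be an integer. Let $\varepsilon_\rho\colon F_0\to R$ be the sum of the coefficients at the vertices $\delta v$ with $\ell(\delta)\le\rho$. Then $\varepsilon_\rho(\partial_1c)=\varepsilon_\rho(\gamma v-v)=-1$, while $\varepsilon_\rho\partial_1(\delta e_s)$ is $\pm1$ if $\{\ell(\delta),\ell(\delta s)\}=\{\rho,\rho+1\}$ and $0$ otherwise. So the coefficients of $c$ on the edges between levels $\rho$ and $\rho+1$ have total norm at least $|1|$. Summing over $\rho$ gives the claim. Since $\|\gamma v-v\|\le2|1|$, every infinite $\Gamma$ has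 $\mathrm{FV}^1_{R,\Gamma}(k)=\infty$ for $k\ge2|1|$. In degree one a small cycle can be hard to fill simply because its support is spread out.
\end{example}

\begin{example}[The plane]\label{ex:plane}
Let $\Gamma=\mathbb{Z}^2$ act on the square grid in $\mathbb{R}^2$, and take the cellular chains. Here $F_3=0$, so fillings in degree $2$ are unique. The boundary of an $N\times N$ block of squares has norm $4N|1|$ and its filling has norm $N^2|1|$, so $\mathrm{FV}^2_{R,\mathbb{Z}^2}(4N|1|)\ge N^2|1|$ for every normed ring.

For the discrete norm, $\mathrm{FV}^2_{R,\mathbb{Z}^2}(k)\le k^2/16$. Indeed, let $z=\partial_2c$ contain $V$ vertical and $W$ horizontal edges. The coefficient of an edge in $z$ is, up to sign, the difference of the coefficients of the two adjacent squares in $c$. So each row of squares that meets the support of $c$ contains at least two vertical edges of $z$, to the left of the leftmost and to the right of the rightmost square of $c$, and each such column contains at least two horizontal edges of $z$. Hence $\|c\|\le(V/2)(W/2)\le\|z\|^2/16$.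

For $R=\mathbb{R}$ with the absolute value, dividing the boundary of the block by $4N$ gives a cycle of norm $1$ with filling norm $N/4$, so $\mathrm{FV}^2_{\mathbb{R},\mathbb{Z}^2}(1)=\infty$.
\end{example}

The same ring $\mathbb{R}$ thus gives a quadratic function for one norm and an infinite one for another. A proof for all normed rings cannot rely on any feature of these functions, not even on their finiteness.

\section{Finiteness up to translation}\label{sec:idea}

Let $F_*$ and $E_*$ be resolutions for $G$ and $H$. If $f\colon G\to H$ is a homomorphism, one builds a chain map $\varphi_*\colon F_*\to E_*$ with $\varphi_i(\gamma x)=f(\gamma)\varphi_i(x)$ by choosing the finitely many values $\varphi_i(x)$, and $\varphi_i$ is bounded by \eqref{eq:norm}. If $f$ is only coarsely Lipschitz, one can still define an $R$-linear map on the basis $GX_i$, letting $\varphi_i(\gamma x)$ be a filling of the cycle $\varphi_{i-1}\partial_i(\gamma x)$. Now there are infinitely many choices, and one needs $\sup_{\gamma,x}\|\varphi_i(\gamma x)\|<\infty$.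

Bounding the norms of the cycles to be filled is not enough, since $\mathrm{FV}^i_{R,H}$ may be infinite, as in Examples~\ref{ex:one} and~\ref{ex:plane}. One can also require that the translated cycles $f(\gamma)^{-1}\varphi_{i-1}\partial_i(\gamma x)$ be supported in a fixed finite set. For $\mathbb{Z}$ with the absolute value only finitely many chains have bounded norm and support in a given finite set, and one takes a maximum. For $\mathbb{R}$, or for an infinite ring with the discrete norm, this count fails. The remedy is to ignore the norm and make finiteness itself the inductive hypothesis: only finitely many translated cycles \emph{actually occur}, and if each is filled once and for all, then the same is true in the next degree.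

The coarse hypotheses enter only through two finiteness conditions.

\begin{definition}\label{def:inc}
A map $f\colon G\to H$ between groups has \emph{finite increments} if for each $t\in G$ the set $\{f(\gamma)^{-1}f(\gamma t):\gamma\in G\}$ is finite. Two maps $f,f'\colon G\to H$ are \emph{close} if the set $\{f'(\gamma)^{-1}f(\gamma):\gamma\in G\}$ is finite.
\end{definition}

A homomorphism has finite increments, each set being the single element $f(t)$.

\begin{lemma}\label{lem:coarse}
Let $G,H$ be finitely generated groups.
\begin{enumerate}
\item[(a)] If $G$ is a quasi-retract of $H$ through maps $f,g$, then $f$ and $g$ have finite increments and $gf$ is close to $\mathrm{id}_G$.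
\item[(b)] If $G$ and $H$ are quasi-isometric, then each is a quasi-retract of the other.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\ell(f(\gamma)^{-1}f(\gamma t))=d(f(\gamma),f(\gamma t))\le\lambda\ell(t)+\mu$, and balls in $H$ are finite. The same applies to $g$. Finally $\ell(\gamma^{-1}gf(\gamma))=d(\gamma,gf(\gamma))$ is bounded, and balls in $G$ are finite.

(b) Let $f\colon G\to H$ be a quasi-isometry with constants $\lambda,\mu$. For $\eta\in H$ choose $g(\eta)\in G$ with $d(fg(\eta),\eta)\le\mu$. The lower bound for $f$ gives
\begin{align*}
d(g(\eta),g(\eta'))&\le\lambda\bigl(d(fg(\eta),fg(\eta'))+\mu\bigr)\le\lambda\bigl(d(\eta,\eta')+3\mu\bigr),\\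
d(gf(\gamma),\gamma)&\le\lambda\bigl(d(fgf(\gamma),f(\gamma))+\mu\bigr)\le2\lambda\mu.
\end{align*}
So $f$ and $g$ are coarsely Lipschitz, and both $gf$ and $fg$ are at bounded distance from the identity.
\end{proof}

\begin{example}[Halving the line]\label{ex:line}
Let $G=\langle t\rangle$ and $H=\langle u\rangle$ be infinite cyclic, with resolutions $0\to RG\,a\to RG\,v\to R\to0$ and $0\to RH\,b\to RH\,w\to R\to0$, where $\partial a=(t-1)v$ and $\partial b=(u-1)w$. Let $f(t^j)=u^{\lfloor j/2\rfloor}$ and $g(u^j)=t^{2j}$. Then $gf(t^j)$ is $t^j$ for even $j$ and $t^{j-1}$ for odd $j$.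

Put $\varphi_0(t^jv)=f(t^j)w$. The translated cycles to be filled are
\[
f(t^j)^{-1}\varphi_0\partial(t^ja)=\bigl(u^{\lfloor(j+1)/2\rfloor-\lfloor j/2\rfloor}-1\bigr)w=
\begin{cases}0&j\text{ even},\\(u-1)w&j\text{ odd}.\end{cases}
\]
There are two of them. Fill $0$ by $0$ and $(u-1)w$ by $b$, and translate back: $\varphi_1(t^ja)$ is $0$ for even $j$ and $u^{(j-1)/2}b$ for odd $j$. This map is not equivariant along any homomorphism, since $\varphi_1(a)=0\neq\varphi_1(ta)$, but up to translation it takes only the values $0$ and $b$. Along the homomorphism $g$ take $\psi_0(u^jw)=t^{2j}v$ and $\psi_1(u^jb)=t^{2j}(1+t)a$.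

The composite $\psi\varphi$ is not the identity. In degree $0$ the translated error $t^{-j}(\mathrm{id}-\psi_0\varphi_0)(t^jv)$ is $0$ for even $j$ and $(1-t^{-1})v=\partial(t^{-1}a)$ for odd $j$. So let $h_0(t^jv)$ be $0$ for even $j$ and $t^{j-1}a$ for odd $j$; then $\partial h_0=\mathrm{id}-\psi_0\varphi_0$. In degree $1$,
\[
(\mathrm{id}-\psi_1\varphi_1-h_0\partial)(t^ja)=
\begin{cases}t^ja-0-t^ja=0&j\text{ even},\\ t^ja-t^{j-1}(1+t)a+t^{j-1}a=0&j\text{ odd},\end{cases}
\]
so $h_0$ is a chain homotopy from $\psi\varphi$ to the identity. To fill $z=(t^3-1)v$, push it to $\varphi_0z=(u-1)w$, fill this by $b$, pull back to $\psi_1b=(1+t)a$, and correct by $h_0z=t^2a$. The sum $(1+t+t^2)a$ has boundary $z$. No norm was used in the construction, and for any norm each map is bounded, because it takes finitely many values up to translation.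
\end{example}

In this example the fillings are unique. In general they are not, and the rule that the filling depends only on the translated cycle, not on $\gamma$, is what keeps the induction going.

\section{Controlled maps}\label{sec:controlled}

\begin{definition}\label{def:controlled}
Let $f\colon G\to H$ be a map of sets between groups, $F$ a free $RG$-module with finite basis $X$, and $E$ an $RH$-module. An $R$-linear map $\alpha\colon F\to E$ is \emph{$f$-controlled} if the set
\[
S_f(\alpha)=\{f(\gamma)^{-1}\alpha(\gamma x):\gamma\in G,\ x\in X\}\subseteq E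
\]
is finite.
\end{definition}

Sums and differences of $f$-controlled maps are $f$-controlled, since every element of $S_f(\alpha\pm\beta)$ has the form $s\pm s'$ with $s\in S_f(\alpha)$, $s'\in S_f(\beta)$. An $RG$-linear map $\theta$ from $F$ to an $RG$-module is $\mathrm{id}_G$-controlled, since $\gamma^{-1}\theta(\gamma x)=\theta(x)$ and $X$ is finite. The usual construction of chain maps and homotopies needs to compose maps, subtract them, and lift them through a differential. The next three lemmas show that control survives these operations; the fourth converts control into a bound.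

\begin{lemma}[Composition]\label{lem:comp}
Let $f\colon G\to H$ be any map and let $g\colon H\to K$ have finite increments. Let $F$ and $E$ be finitely generated based free modules over $RG$ and $RH$, and let $N$ be an $RK$-module. If $\alpha\colon F\to E$ is $f$-controlled and $\beta\colon E\to N$ is $g$-controlled, then $\beta\alpha$ is $gf$-controlled.
\end{lemma}

\begin{proof}
Let $X,Y$ be the bases of $F,E$. Given $\gamma\in G$ and $x\in X$, write $\alpha(\gamma x)=f(\gamma)s$ with $s\in S_f(\alpha)$, and expand $s=\sum_ja_jt_jy_j$ with $a_j\in R$, $t_j\in H$, $y_j\in Y$. Put $\eta=f(\gamma)$. Since $\beta$ and the actions of $H$ and $K$ are $R$-linear,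
\[
g(\eta)^{-1}\beta\alpha(\gamma x)=\sum_ja_j\,\bigl[g(\eta)^{-1}g(\eta t_j)\bigr]\cdot\bigl[g(\eta t_j)^{-1}\beta(\eta t_jy_j)\bigr].
\]
Fix $s$. The sum has finitely many terms and the $a_j,t_j,y_j$ are fixed. As $\eta$ varies, the $j$-th first bracket ranges over a finite subset of $K$ because $g$ has finite increments, and the second bracket lies in the finite set $S_g(\beta)$. So the sum takes finitely many values for each of the finitely many $s$.
\end{proof}

The hypothesis on $g$ is necessary. With the modules of Example~\ref{ex:one} for $H$, let $\alpha=\partial_1$, $f=\mathrm{id}_H$, and let $\beta\colon RHv\to RK$ send $\eta v$ to $g(\eta)$, so that $S_g(\beta)=\{1\}$. Then $g(\eta)^{-1}\beta\partial_1(\eta e_s)=g(\eta)^{-1}g(\eta s)-1$ takes finitely many values only if the increments of $g$ along $s$ do.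

\begin{lemma}[Closeness]\label{lem:close}
If $f,f'\colon G\to H$ are close, then every $f$-controlled map is $f'$-controlled.
\end{lemma}

\begin{proof}
We have $f'(\gamma)^{-1}\alpha(\gamma x)=\bigl(f'(\gamma)^{-1}f(\gamma)\bigr)\bigl(f(\gamma)^{-1}\alpha(\gamma x)\bigr)$, and both factors range over finite sets.
\end{proof}

\begin{lemma}[Lifting]\label{lem:lift}
Let $\partial\colon E'\to E$ be an $RH$-linear map and let $\alpha\colon F\to E$ be $f$-controlled with $\alpha(F)\subseteq\partial(E')$. Then there is an $f$-controlled map $\tilde\alpha\colon F\to E'$ with $\partial\tilde\alpha=\alpha$.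
\end{lemma}

\begin{proof}
The submodule $\partial(E')$ is $H$-invariant, so it contains $S_f(\alpha)$. For each $s\in S_f(\alpha)$ choose $\sigma(s)\in E'$ with $\partial\sigma(s)=s$. Define $\tilde\alpha$ on the $R$-basis $GX$ of $F$ by
\[
\tilde\alpha(\gamma x)=f(\gamma)\,\sigma\bigl(f(\gamma)^{-1}\alpha(\gamma x)\bigr)
\]
and extend it $R$-linearly. Since $\partial$ is $H$-equivariant, $\partial\tilde\alpha(\gamma x)=f(\gamma)f(\gamma)^{-1}\alpha(\gamma x)=\alpha(\gamma x)$, so $\partial\tilde\alpha=\alpha$. Also $S_f(\tilde\alpha)\subseteq\sigma(S_f(\alpha))$ is finite.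
\end{proof}

\begin{lemma}[Boundedness]\label{lem:bound}
Let $E$ be a based free $RH$-module, let $\alpha\colon F\to E$ be $f$-controlled, and let $L$ be the maximum of $\|s\|$ over $s\in S_f(\alpha)\cup\{0\}$. Then $\|\alpha(y)\|\le L\|y\|$ for all $y\in F$, and $\|(\mathrm{id}_M\otimes\alpha)(y)\|\le L\|y\|$ for all $y\in M\otimes_RF$ and every normed right $R$-module $M$.
\end{lemma}

\begin{proof}
The norm on $E$ is $H$-invariant, so $\|\alpha(\gamma x)\|\le L$ for all $\gamma,x$. By \eqref{eq:norm},
\[
\Bigl\|\alpha\Bigl(\sum a_{\gamma x}\gamma x\Bigr)\Bigr\|\le\sum|a_{\gamma x}|\,\|\alpha(\gamma x)\|\le L\sum|a_{\gamma x}|.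
\]
For $M$, let $e=\sum_jr_je_j\in E$ with distinct $R$-basis elements $e_j$. Then $m\otimes e=\sum_jmr_j\otimes e_j$ has norm $\sum_j|mr_j|\le|m|\,\|e\|$. Hence $\|\sum m_{\gamma x}\otimes\alpha(\gamma x)\|\le\sum|m_{\gamma x}|\,\|\alpha(\gamma x)\|\le L\sum|m_{\gamma x}|$.
\end{proof}

\section{Chain maps and a homotopy along a quasi-retraction}\label{sec:chain}

To prove Theorem~\ref{thm:retract}(1) we must work before a good resolution for $G$ is known to exist, so we allow truncated ones. A \emph{partial resolution of length $m\ge0$} for $\Gamma$ is a complex $F_m\to\dots\to F_0\to R\to0$ of $R\Gamma$-modules, with each $F_i$ free with a chosen finite basis, that is exact at $R$ and at $F_i$ for $i<m$. A group is of type $\mathrm{FP}_n(R)$ if and only if it has a partial resolution of length $n$: in one direction truncate, in the other map a free module onto $\ker\partial_n$ and continue. We put $F_{-1}=E_{-1}=R$, with both groups acting trivially, and write $\partial_i$ for the differentials of both complexes.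

\begin{proposition}\label{prop:chain}
Let $f\colon G\to H$ and $g\colon H\to G$ have finite increments, and let $gf$ be close to $\mathrm{id}_G$. Let $F_*$ and $E_*$ be partial resolutions of length $m$ for $G$ and $H$. Then there are $R$-linear maps $\varphi_i\colon F_i\to E_i$ and $\psi_i\colon E_i\to F_i$ for $-1\le i\le m$, and $h_i\colon F_i\to F_{i+1}$ for $-1\le i\le m-1$, with $\varphi_{-1}=\psi_{-1}=\mathrm{id}_R$ and $h_{-1}=0$, such that:
\begin{enumerate}
\item[(a)] for $0\le i\le m$, $\varphi_i$ is $f$-controlled, $\psi_i$ is $g$-controlled, $\partial_i\varphi_i=\varphi_{i-1}\partial_i$ and $\partial_i\psi_i=\psi_{i-1}\partial_i$;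
\item[(b)] for $0\le i\le m-1$, $h_i$ is $\mathrm{id}_G$-controlled and
\begin{equation}\label{eq:homotopy}
\partial_{i+1}h_i+h_{i-1}\partial_i=\mathrm{id}-\psi_i\varphi_i;
\end{equation}
\item[(c)] the map $\alpha_m=\mathrm{id}-\psi_m\varphi_m-h_{m-1}\partial_m\colon F_m\to F_m$ is $\mathrm{id}_G$-controlled, with image in $\ker\partial_m$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) We construct $\varphi_i$ by induction, as a lift of $\varphi_{i-1}\partial_i\colon F_i\to E_{i-1}$ through $\partial_i\colon E_i\to E_{i-1}$. Lemma~\ref{lem:lift} applies once the map to be lifted is $f$-controlled with image in $\partial_i(E_i)$.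

For $i=0$ the map is $\partial_0\colon F_0\to R$. Both groups act trivially on $R$, so $f(\gamma)^{-1}\partial_0(\gamma x)=\partial_0(x)$, and $\partial_0$ is $f$-controlled. Its image lies in $R=\partial_0(E_0)$. For $1\le i\le m$, the map $\partial_i\colon F_i\to F_{i-1}$ is $\mathrm{id}_G$-controlled, $\varphi_{i-1}$ is $f$-controlled and $f$ has finite increments, so $\varphi_{i-1}\partial_i$ is $f$-controlled by Lemma~\ref{lem:comp}. Moreover $\partial_{i-1}\varphi_{i-1}\partial_i=\varphi_{i-2}\partial_{i-1}\partial_i=0$, so the image lies in $\ker\partial_{i-1}$, which equals $\partial_i(E_i)$ by exactness at $E_{i-1}$.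

This construction used only the finite increments of $f$. Exchanging $(G,F_*,f)$ with $(H,E_*,g)$ gives the maps $\psi_i$.

(b), (c) The composite $\psi_i\varphi_i$ is $gf$-controlled by Lemma~\ref{lem:comp}, whereas the identity is $\mathrm{id}_G$-controlled. To subtract them we need control along the same map, and this is where closeness is used: by Lemma~\ref{lem:close}, $\psi_i\varphi_i$ is $\mathrm{id}_G$-controlled for $0\le i\le m$.

Let $0\le i\le m$, suppose that $h_{-1},\dots,h_{i-1}$ have been constructed, and put $\alpha_i=\mathrm{id}-\psi_i\varphi_i-h_{i-1}\partial_i$. The term $h_{i-1}\partial_i$ is zero for $i=0$ and $\mathrm{id}_G$-controlled by Lemma~\ref{lem:comp} for $i\ge1$, so $\alpha_i$ is $\mathrm{id}_G$-controlled. By (a), $\partial_i\psi_i\varphi_i=\psi_{i-1}\varphi_{i-1}\partial_i$. For $i=0$ this gives $\partial_0\alpha_0=\partial_0-\partial_0=0$. For $i\ge1$, equation \eqref{eq:homotopy} in degree $i-1$ gives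
\[
\partial_i\alpha_i=\partial_i-\psi_{i-1}\varphi_{i-1}\partial_i-(\mathrm{id}-\psi_{i-1}\varphi_{i-1}-h_{i-2}\partial_{i-1})\partial_i=h_{i-2}\partial_{i-1}\partial_i=0.
\]
So $\alpha_i(F_i)\subseteq\ker\partial_i$. If $i\le m-1$, then $\ker\partial_i=\partial_{i+1}(F_{i+1})$, and Lemma~\ref{lem:lift} gives an $\mathrm{id}_G$-controlled $h_i$ with $\partial_{i+1}h_i=\alpha_i$, which is \eqref{eq:homotopy}. For $i=m$ we have proved (c).
\end{proof}

\section{Type $\mathrm{FP}_n(R)$ passes to quasi-retracts}\label{sec:fp}

The map $\alpha_m$ is the one that would be lifted next if $F_{m+1}$ existed. Its finite set of translated values supplies instead some of the generators on which $F_{m+1}$ is built; the others come from $E_{m+1}$.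

\begin{proof}[Proof of Theorem~\ref{thm:retract}(1)]
By Lemma~\ref{lem:coarse}(a), the maps $f,g$ satisfy the hypotheses of Proposition~\ref{prop:chain}. Let $E_*$ be a partial resolution of length $n$ for $H$. We show by induction on $m$, for $0\le m\le n$, that $G$ has a partial resolution of length $m$. For $m=0$ take $F_0=RG$ with the augmentation $\sum a_\gamma\gamma\mapsto\sum a_\gamma$.

Let $F_*$ be a partial resolution of length $m<n$ and let $Z=\ker(\partial_m\colon F_m\to F_{m-1})$. It suffices to show that $Z$ is a finitely generated $RG$-module, for then a finitely generated free module $F_{m+1}$ maps onto $Z$. Apply Proposition~\ref{prop:chain} to $F_*$ and the truncation of $E_*$ at degree $m$. Since $m+1\le n$, the module $E_{m+1}$ has a finite basis, and $\beta=\psi_m\partial_{m+1}\colon E_{m+1}\to F_m$ is $g$-controlled by Lemma~\ref{lem:comp}. Its image lies in $Z$, because $\partial_m\psi_m\partial_{m+1}=\psi_{m-1}\partial_m\partial_{m+1}=0$. The image of $\alpha_m$ lies in $Z$ by part (c). As $Z$ is $G$-invariant, the finite set $T=S_{\mathrm{id}}(\alpha_m)\cup S_g(\beta)$ is contained in $Z$.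

We claim that $T$ generates $Z$. Let $z\in Z$. Then $\partial_m\varphi_mz=\varphi_{m-1}\partial_mz=0$, so $\varphi_mz=\partial_{m+1}c$ for some $c\in E_{m+1}$, by exactness at $E_m$. Since $\partial_mz=0$, the definition of $\alpha_m$ gives
\[
z=\alpha_m(z)+\psi_m\varphi_m(z)=\alpha_m(z)+\beta(c).
\]
Expanding $z$ and $c$ in the $R$-bases shows that $z$ is an $R$-linear combination of elements $\alpha_m(\gamma x)\in\gamma\,S_{\mathrm{id}}(\alpha_m)$ and $\beta(\eta y)\in g(\eta)\,S_g(\beta)$, where $\gamma\in G$, $\eta\in H$, and $x,y$ are basis elements of $F_m,E_{m+1}$. All of these lie in $G\cdot T$.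
\end{proof}

\section{The filling inequality}\label{sec:estimate}

\begin{proof}[Proof of Theorem~\ref{thm:retract}(2)]
Fix resolutions $F_*,E_*$ for $G,H$ with finite bases in degrees at most $n$, and apply Proposition~\ref{prop:chain} with $m=n$ to their truncations. Let $L_\varphi,L_\psi,L_h$ be the constants of Lemma~\ref{lem:bound} for $\varphi_{n-1}$, $\psi_n$ and $h_{n-1}$. We fill a cycle as in Example~\ref{ex:line}: push, fill, pull back, correct.

Let $z\in\ker\partial_{n-1}\subseteq F_{n-1}$ with $\|z\|\le k$. Then $\partial_{n-1}\varphi_{n-1}z=\varphi_{n-2}\partial_{n-1}z=0$ and $\|\varphi_{n-1}z\|\le L_\varphi k$. Let $c\in E_n$ satisfy $\partial_nc=\varphi_{n-1}z$. Equation \eqref{eq:homotopy} with $i=n-1$, applied to the cycle $z$, gives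
\[
z=\psi_{n-1}\varphi_{n-1}z+\partial_nh_{n-1}z=\psi_{n-1}\partial_nc+\partial_nh_{n-1}z=\partial_n(\psi_nc+h_{n-1}z).
\]
Hence $\|z\|_{\mathrm{fill}}\le L_\psi\|c\|+L_hk$. Put $A=\max(1,L_\psi)$, $B=L_\varphi$, $D=L_h$; the maximum keeps $A$ positive, so that the right side of \eqref{eq:main} has a meaning when $\mathrm{FV}^n_{R,H}(Bk)=\infty$. Taking the infimum over $c$,
\[
\|z\|_{\mathrm{fill}}\le A\,\|\varphi_{n-1}z\|_{\mathrm{fill}}+Dk\le A\,\mathrm{FV}^n_{R,H}(Bk)+Dk,
\]
and the supremum over $z$ gives \eqref{eq:main}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:retract}(3)]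
We first check that cycles with coefficients in $M$ have fillings. A resolution $F_*\to R\to0$ is an exact complex of free $R$-modules, and it has an $R$-linear contraction: maps $s_i\colon F_i\to F_{i+1}$ for $i\ge-1$ with $\partial_0s_{-1}=\mathrm{id}$ and $\partial_{i+1}s_i+s_{i-1}\partial_i=\mathrm{id}$ for $i\ge0$. Indeed, let $s_{-1}(1)$ be a preimage of $1$. Given $s_{i-1}$, the identity in the previous degree gives $\partial_is_{i-1}\partial_i=\partial_i$, so $\mathrm{id}-s_{i-1}\partial_i$ has image in $\ker\partial_i=\operatorname{im}\partial_{i+1}$, and we lift it on an $R$-basis of $F_i$ to get $s_i$. These identities persist after applying $M\otimes_R(\cdot)$, so a cycle $z\in M\otimes_RF_i$ is the boundary of $(\mathrm{id}_M\otimes s_i)z$. The same holds for $E_*$.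

The proof of part (2) uses the existence of fillings, the identities in Proposition~\ref{prop:chain}(a) and (b), the triangle inequality and the bounds $L_\varphi,L_\psi,L_h$. The identities are between $R$-linear maps, so they hold for $\mathrm{id}_M\otimes\varphi_i$, $\mathrm{id}_M\otimes\psi_i$ and $\mathrm{id}_M\otimes h_i$, and Lemma~\ref{lem:bound} bounds these maps by the same constants. So the inequality holds for $M$ with the same $A,B,D$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:qi}]
By Lemma~\ref{lem:coarse}(b), each of $G,H$ is a quasi-retract of the other, so Theorem~\ref{thm:retract}(2) gives \eqref{eq:main} and its mirror image. Let $C=\max(A,B,D,1)$. Since $\mathrm{FV}^n_{R,H}$ is nondecreasing, the right side of \eqref{eq:main} is at most $C\,\mathrm{FV}^n_{R,H}(Ck+C)+Ck+C$. Thus $\mathrm{FV}^n_{R,G}\preccurlyeq\mathrm{FV}^n_{R,H}$, and the mirror image gives the reverse relation.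
\end{proof}

\begin{remark}\label{rem:norm}
The maps $\varphi_i,\psi_i,h_i$ are constructed without reference to the norm, and Theorem~\ref{thm:retract}(1) does not involve it. The norm enters only through Lemma~\ref{lem:bound} and the triangle inequality in the last estimate. The finiteness of the bases in degrees at most $n$ is what makes the differentials $\partial_i$ controlled.
\end{remark}

\section{Limits of the results}\label{sec:limits}

\begin{example}[The linear term is needed]\label{ex:linear}
Let $G=H$ be the trivial group and $n\ge2$. The resolution with $F_0=R$ and $F_i=0$ for $i>0$ gives $\mathrm{FV}^n=0$. Add a summand $R\xrightarrow{\mathrm{id}}R$ in degrees $n$ and $n-1$. This is again a resolution, now with $F_{n-1}=F_n=R$ and $\partial_{n-1}=0$. Every $r\in R$ is a cycle whose only filling is $r$, so $\mathrm{FV}^n(k)=\sup\{|r|:|r|\le k\}$. This is positive for $k\ge|1|$, so it is not bounded by $A\cdot0$, and no inequality $\mathrm{FV}^n_{R,G}(k)\le A\,\mathrm{FV}^n_{R,H}(Bk)$ holds in general. For $R=\mathbb{R}$ with the absolute value it equals $k$, so $Dk$ cannot be replaced by a sublinear term.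
\end{example}

\begin{example}[Closeness is needed]\label{ex:close}
Let $G=\mathbb{Z}^2$, let $H$ be trivial, and let $f,g$ be constant maps. Both have finite increments, but $gf$ is not close to $\mathrm{id}_G$. With the first resolution of Example~\ref{ex:linear} for $H$, inequality \eqref{eq:main} for $n=2$ would read $\mathrm{FV}^2_{R,\mathbb{Z}^2}(k)\le Dk$. By Example~\ref{ex:plane} this would give $N^2|1|\le4DN|1|$ for all $N$, which is false.
\end{example}

\begin{example}[No converse]\label{ex:converse}
Equality of filling functions does not imply quasi-isometry. The standard Cayley graphs of $\mathbb{Z}$ and of the free group $\Phi$ of rank $2$ are trees. In a tree $\partial_1$ is injective, because the support of a nonzero $1$-chain is a finite forest, and at a leaf the boundary has a nonzero coefficient. So the complexes of Example~\ref{ex:one} are resolutions with $F_0,F_1$ finitely generated and $F_i=0$ for $i\ge2$, and $\mathrm{FV}^n_R=0$ for both groups and all $n\ge2$. The groups are not quasi-isometric, since one has linear and the other exponential growth. Explicitly, a quasi-isometry $f\colon\Phi\to\mathbb{Z}$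 has fibers of diameter at most $\lambda\mu$, hence of size at most some $P$, and it maps the ball of radius $\rho$ into a set of at most $2(\lambda\rho+\mu)+1$ integers. But that ball contains the $2^\rho$ positive words of length $\rho$, and $2^\rho\le P\,(2\lambda\rho+2\mu+1)$ fails for large $\rho$.
\end{example}

\begin{thebibliography}{9}
\bibitem{Weis} Jannis Weis, \emph{Quasi-Isometry Invariance of discrete Higher Filling Functions}, arXiv:2601.15140 (2026).
\end{thebibliography}
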